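# Vopěnka's Principle, symmetric extensions, and the Axiom of Choice

## 1. Vopěnka's Principle without constants in a forcing extension $V[G]$

Vopěnka's Principle says that in any proper class of structures for a fixed small language, one structure embeds elementarily into a different one. We want to know whether this axiom, added to ZF, has enough strength to prove the Axiom of Choice. The question comes from Athanassios Tzouvaras, "Consequences of Vopěnka's Principle over weak set theories", arXiv:2303.15045 (2023).

**Vopěnka's Principle.** For a set $A$, let $L_A$ be the first-order language with a unary predicate $\mathbf U$, a binary relation symbol $\mathbf R$, and a constant symbol $\mathbf c_a$ for each $a\in A$. An $L_A$-structure is a quadruple $\mathcal M=\langle M,U,R,I\rangle$, where $M$ is a nonempty set, $U\subseteq M$, $R\subseteq M\times M$, and $I:A\to M$ interprets the constants: $I(a)$ interprets $\mathbf c_a$. Write $\mathcal M\precsim_{L_A}\mathcal N$ if there is an $L_A$-elementary embedding of $\mathcal M$ into $\mathcal N$. For a formula $\phi(x)$ of the language $\{\in\}$, possibly with set parameters,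 let $X_\phi=\{x:\phi(x)\}$. VP is the scheme: for every such $\phi$ and every set $A$, if $X_\phi$ is a proper class of $L_A$-structures, then there are distinct $\mathcal M,\mathcal N\in X_\phi$ with $\mathcal M\precsim_{L_A}\mathcal N$.

ZF is Zermelo–Fraenkel set theory with Foundation, AC is the Axiom of Choice, and ZFC is ZF + AC. The question, precisely: assuming that ZFC + VP is consistent, is ZF + VP + $\neg$AC also consistent? We shall see that the answer is yes.

Here are two examples to get used to the axiom.

**Example 1 (an instance of VP that ZF proves).** Take $A=\emptyset$ and let $X$ be the class of all $\langle\alpha,\emptyset,\emptyset,\emptyset\rangle$ with $\alpha$ an infinite ordinal. If $\alpha<\beta$ are infinite, the inclusion $\alpha\subseteq\beta$ is elementary. We use the Tarski–Vaught test. Let $\vec x$ be a finite tuple from $\alpha$ and let $\beta\models f(b,\vec x)$ for some $b\in\beta$. If $b$ is in $\alpha$ there is nothing to do. Otherwise pick $c\in\alpha$ not among $\vec x$, which is possible because $\alpha$ is infinite. The transposition of $b$ and $c$ is an automorphism of the bare set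 $\beta$ that fixes $\vec x$, so $\beta\models f(c,\vec x)$ with $c\in\alpha$.

**Example 2 (constants as anchors).** Let $\theta<\gamma,\gamma'$, let $A=V_\theta$, and consider the structures $\langle V_\gamma,T,\in,\mathrm{id}_{V_\theta}\rangle$ and $\langle V_{\gamma'},T',\in,\mathrm{id}_{V_\theta}\rangle$, where each $b\in V_\theta$ is named by a constant. If $j$ is an elementary embedding of the first into the second, then the formula $v_0=\mathbf c_b$ gives $j(b)=b$ for all $b\in V_\theta$, and the predicate $\mathbf U$ gives $j(t)\in T'$ for all $t\in T$. So we can choose in advance a set of objects that $j$ must not move, and a set that $j$ must map into a prescribed set. The whole proof runs on this.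

To get a model without choice one forces. So the first thing to ask is whether VP survives forcing. We begin with the easiest case: ordinary forcing, and structures without constants.

**Forcing conventions.** Let $P$ be a poset with maximum $1$. A $P$-name is a set of pairs $(\upsilon,p)$ with $\upsilon$ a $P$-name and $p\in P$; for $G\subseteq P$ generic over $V$, $\sigma_G=\{\upsilon_G:\exists p\in G\ (\upsilon,p)\in\sigma\}$; and $\check x=\{(\check y,1):y\in x\}$. We need the forcing theorem over models of ZF: $V[G]\models$ ZF; for each $\psi$ the relation $p\Vdash\psi(\vec\sigma)$ is definable in $V$; and $V[G]\models\psi(\vec\sigma_G)$ iff some $p\in G$ has $p\Vdash\psi(\vec\sigma)$. No choice in $V$ is needed if one sets $p\Vdash\exists x\,\psi(x)$ iff $\{q:\exists\tau\ q\Vdash\psi(\tau)\}$ is dense below $p$. We work inside the structure $(V[G],\in,V,G)$, which satisfies ZF, and ZFC if $V\models$ AC, with $V$ allowed as a predicate. When $V$ is a countable model, generics over it exist. Well-foundedness of $V$ is not needed.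

Put $\mathrm{op}(\sigma,\sigma')=\{(\{(\sigma,1)\},1),(\{(\sigma,1),(\sigma',1)\},1)\}$, a name for the ordered pair $(\sigma_G,\sigma'_G)$. For a finite sequence $d$ of names with length $\mathrm{lh}(d)$, put
$$\mathrm{seq}(d)=\{(\mathrm{op}(\check\imath,d(i)),1):i<\mathrm{lh}(d)\},$$
a name for the finite sequence $\langle d(i)_G:i<\mathrm{lh}(d)\rangle$.

**Lemma A (special case).** Let $V\models$ ZF + VP and let $G$ be generic over $V$ for a poset $P\in V$. Then $V[G]$ satisfies every instance of VP with $A=\emptyset$.

In $V[G]$ let $X=\{x:\phi(x,z_0)\}$ be a proper class of $L_\emptyset$-structures, and let $\dot z_G=z_0$. (Several parameters can be coded into one.)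

**Step A1: one condition that sees unboundedly many ranks.** The purpose is to find, in $V$, a definable trace of $X$ that is a proper class. For $p\in P$ let $S_p$ be the class of ordinals $\rho$ for which some name $\tau$ has $p\Vdash\phi(\tau,\dot z)\wedge\mathrm{rank}(\tau)=\check\rho$. This is definable in $V$, uniformly in $p$. By the truth lemma, $S=\{\mathrm{rank}(x):x\in X\}$ equals $\bigcup_{p\in G}S_p$. Since $X$ is a proper class, $S$ is unbounded: otherwise $X$ would be contained in some $V_\delta^{V[G]}$ and would be a set. Some $r\in G$ has $S_r$ unbounded. Indeed, apply Replacement in $V$ to $p\mapsto\sup S_p$ on the set of $p\in P$ with $S_p$ bounded. This gives a common bound for all bounded $S_p$, and if every $p\in G$ had bounded $S_p$, it would bound $S$. Fix such an $r$.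

**Step A2: anchored structures in $V$.** The purpose is to turn that trace into structures to which VP in $V$ applies. Let $\theta$ be a limit ordinal with $P\in V_\theta$. Then $V_\omega\subseteq V_\theta$. Also $\check x\in V_\theta$ for every $x\in V_\omega$, by induction: $\check x$ is a finite subset of $V_\theta$, hence an element of $V_\theta$ because $\theta$ is a limit. Let $\Theta_0(m,f,s)$ say that $m=\langle M,U,R,\emptyset\rangle$ is an $L_\emptyset$-structure, $f\in V_\omega$ is a formula of $\{\mathbf U,\mathbf R\}$ whose free variables are among $v_0,\dots,v_{\mathrm{lh}(s)-1}$, $s$ is a finite sequence from $M$, and $\langle M,U,R\rangle\models f[s]$. By the reflection theorem of ZF there is a definable closed unbounded class $C$ of limit ordinals $\gamma>\theta$ such that the formulas "$\sigma$ is a $P$-name", "$\upsilon=\mathrm{seq}(d)$", "$p\Vdash\sigma=\sigma'$" and "$p\Vdash\Theta_0(\tau,\nu,s)$" are absolute between $V_\gamma$ and $V$ for arguments in $V_\gamma$, and such that $V_\gamma$ satisfies the true sentence that $\mathrm{seq}(d)$ always exists.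

For $\rho\in S_r$ let $\gamma(\rho)$ be the least $\gamma\in C$ above $\rho$ such that
$$T_\rho=\{\tau\in V_{\gamma}:\tau\text{ a name},\ r\Vdash\phi(\tau,\dot z)\wedge\mathrm{rank}(\tau)=\check\rho\}$$
is nonempty, and let $T_\rho$ be the set computed with $\gamma=\gamma(\rho)$. Put
$$\mathcal M_\rho=\langle V_{\gamma(\rho)},T_\rho,\in,\mathrm{id}_{V_\theta}\rangle.$$
These are $L_{V_\theta}$-structures, and they form a definable proper class in $V$, because $\gamma(\rho)>\rho$ and $S_r$ is unbounded. By VP in $V$ there are $\rho\neq\rho'$ in $S_r$ and an elementary embedding $j:\mathcal M_\rho\to\mathcal M_{\rho'}$ in $V$. Write $\gamma=\gamma(\rho)$ and $\gamma'=\gamma(\rho')$. As in Example 2, $j$ fixes every element of $V_\theta$, in particular $P$, each $p\in P$, each natural number and each $\check f$ with $f\in V_\omega$; and $j[T_\rho]\subseteq T_{\rho'}$.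

**Step A3: lifting $j$ to $V[G]$.** The purpose is to turn a map on names into a map on sets. For a name $\sigma\in V_\gamma$, the object $j(\sigma)$ is a name in $V_{\gamma'}$, by absoluteness and elementarity. Define
$$\hat\jmath(\sigma_G)=j(\sigma)_G\qquad(\sigma\in V_\gamma\text{ a name}).\tag{1}$$
This is well defined. If $\sigma_G=\sigma'_G$, some $p\in G$ has $p\Vdash\sigma=\sigma'$; this holds in $V_\gamma$; since $j(p)=p$, $V_{\gamma'}$ satisfies $p\Vdash j(\sigma)=j(\sigma')$; this is true in $V$, so $j(\sigma)_G=j(\sigma')_G$. The map $\hat\jmath$ is a set of $V[G]$, because it is defined there from $j$ and $G$.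

**Step A4: $\hat\jmath$ is elementary on a member of $X$.** Pick $\tau\in T_\rho$ and let $\mathcal M=\tau_G$, $\mathcal M'=j(\tau)_G$. Since $r\in G$, both are in $X$, with ranks $\rho\neq\rho'$, so they are distinct. The domain of $\hat\jmath$ is transitive: an element of $\sigma_G$ is $\upsilon_G$ for some $\upsilon\in\mathrm{dom}\,\sigma\subseteq V_\gamma$. It contains $\mathcal M$, so it includes the universe $M$ of $\mathcal M$. Let $x_i=(\sigma_i)_G\in M$ for $i<n$, with $\sigma_i\in V_\gamma$, and suppose $\mathcal M\models f(\vec x)$. Some $p\in G$ forces $\Theta_0(\tau,\check f,\mathrm{seq}(\vec\sigma))$. This statement is true in $V_\gamma$. Apply $j$. The finite sequence $d=\langle\sigma_i:i<n\rangle$ goes to $\langle j(\sigma_i):i<n\rangle$, since $j$ fixes $n$ and each $i<n$; so $\mathrm{seq}(d)$ goes to $\mathrm{seq}(\langle j(\sigma_i):i<n\rangle)$. Hence $p\Vdash\Theta_0(j(\tau),\check f,\mathrm{seq}(j(\vec\sigma)))$ holds in $V_{\gamma'}$ and so in $V$, and $V[G]\models\Theta_0(\mathcal M',f,\hat\jmath(\vec x))$. With $f$ the formula $v_0=v_0$ this shows $\hat\jmath(x)\in M'$ for $x\in M$. In general it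 shows $\mathcal M\models f(\vec x)\Rightarrow\mathcal M'\models f(\hat\jmath(\vec x))$, and using $\neg f$ we get the converse. So $\hat\jmath\restriction M$ is an elementary embedding of $\mathcal M$ into $\mathcal M'$. $\square$

What changes in general? A forcing extension of a model of ZFC satisfies AC, so $V[G]$ will not answer the question. We must pass to an inner model $N$ of $V[G]$ in which choice fails. There are then two new demands. The small one is to allow constants from a set $A\in N$. The large one is in Step A3: the embedding must lie in $N$, and the definition (1) used $G$.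

## 2. Symmetric extensions and a family of Cohen sets that cannot be well-ordered

**Symmetric system.** A symmetric system is $\langle P,\mathcal G,\mathcal F\rangle$, where $P$ is a poset with maximum $1$, $\mathcal G$ is a group of automorphisms of $P$, and $\mathcal F$ is a normal filter of subgroups of $\mathcal G$: nonempty and closed under supergroups, finite intersections and conjugation. Each $\pi\in\mathcal G$ acts on names by
$$\pi\sigma=\{(\pi\upsilon,\pi p):(\upsilon,p)\in\sigma\}.$$
Write $\mathrm{sym}(\sigma)=\{\pi\in\mathcal G:\pi\sigma=\sigma\}$. The class HS of hereditarily symmetric names is given by: $\sigma\in HS$ iff $\mathrm{dom}\,\sigma\subseteq HS$ and $\mathrm{sym}(\sigma)\in\mathcal F$. For $G$ generic over $V$, the symmetric extension is $N=\{\sigma_G:\sigma\in HS\}$.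

Automorphisms fix $1$, so $\pi\check x=\check x$ and $\pi\,\mathrm{op}(\sigma,\sigma')=\mathrm{op}(\pi\sigma,\pi\sigma')$. Check names are in HS. If $\sigma,\sigma'$ and the entries of a finite sequence $d$ are in HS, so are $\mathrm{op}(\sigma,\sigma')$ and $\mathrm{seq}(d)$, by closure of $\mathcal F$ under finite intersections and supergroups. Also
$$\mathrm{sym}(\pi\sigma)=\pi\,\mathrm{sym}(\sigma)\,\pi^{-1},\tag{2}$$
so by normality of $\mathcal F$ and induction on names, $\sigma\in HS$ implies $\pi\sigma\in HS$.

From now on $\Vdash$ is the symmetric forcing relation: quantifiers range over HS. We use the following standard facts (Jech, *The Axiom of Choice*, Ch. 5; *Set Theory*, Ch. 15; Grigorieff, Ann. Math. 101 (1975)). They need no AC in $V$, with the same clause for $\exists$ as before, now with $\tau\in HS$.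

* $V\subseteq N\subseteq V[G]$, $N$ is a transitive class of $V[G]$, and $N\models$ ZF.
* For each formula $\psi$, the relation $p\Vdash\psi(\vec\sigma)$ is definable in $V$.
* $N\models\psi(\vec\sigma_G)$ iff some $p\in G$ has $p\Vdash\psi(\vec\sigma)$.
* (Symmetry lemma) $p\Vdash\psi(\vec\sigma)$ iff $\pi p\Vdash\psi(\pi\vec\sigma)$, for $\pi\in\mathcal G$.

If $\mathcal G=\{\mathrm{id}\}$, every name is in HS and $N=V[G]$. At the other extreme we have the systems that break choice.

**The system $\mathcal S_\kappa$.** Let $V\models$ ZFC and let $\kappa$ be an infinite regular cardinal of $V$. Let $P$ be the set of partial functions $p:\kappa\times\kappa\to2$ with $|p|<\kappa$, ordered by reverse inclusion. Let $\mathcal G$ be the group of permutations of $\kappa$, acting by $(\pi p)(\pi n,i)=p(n,i)$: a permutation moves rows. Let $\mathcal F$ be the filter generated by the groups $\mathrm{fix}(E)=\{\pi:\pi\restriction E=\mathrm{id}\}$ for $E\in[\kappa]^{<\kappa}$. Finite intersections are no problem, since $\mathrm{fix}(E)\cap\mathrm{fix}(E')=\mathrm{fix}(E\cup E')$, and $\mathcal F$ is normal since $\pi\,\mathrm{fix}(E)\,\pi^{-1}=\mathrm{fix}(\pi[E])$.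

For $n<\kappa$ let $\dot a_n=\{(\check\imath,p):p(n,i)=1\}$, a name for the subset of $\kappa$ coded by row $n$. Put
$$\dot A=\{(\dot a_n,1):n<\kappa\}.$$
Directly from the definition, $\pi\dot a_n=\dot a_{\pi n}$. Hence $\mathrm{fix}(\{n\})$ fixes $\dot a_n$, so $\dot a_n\in HS$; and every $\pi\in\mathcal G$ fixes $\dot A$, so $\dot A\in HS$. By contrast, the obvious name $\{(\mathrm{op}(\check n,\dot a_n),1):n<\kappa\}$ for the enumeration $n\mapsto a_n$ is sent by $\pi$ to $\{(\mathrm{op}(\check n,\dot a_{\pi n}),1):n<\kappa\}$. It is fixed only by $\pi=\mathrm{id}$. No $\mathrm{fix}(E)$ with $|E|<\kappa$ is trivial, so this name is not in HS.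

**Lemma B.** Let $V\models$ ZFC, let $\kappa$ be an infinite regular cardinal of $V$, and let $N$ be a symmetric extension by $\mathcal S_\kappa$. Then $A=\dot A_G\subseteq\mathcal P(\kappa)$ is in $N$ and is not well-orderable in $N$. In particular AC fails in $N$.

*Proof.* First, $1\Vdash\dot a_n\neq\dot a_m$ for $n\neq m$: a condition $p$ has fewer than $\kappa$ entries, so there is $i<\kappa$ with $(n,i),(m,i)\notin\mathrm{dom}\,p$, and we extend $p$ to take different values there.

Suppose $A$ is well-orderable in $N$. Then there are $\dot h\in HS$ and $p\in G$ with $p\Vdash$ "$\dot h:\dot A\to\mathrm{Ord}$ is injective". Let $|E|<\kappa$ with $\mathrm{fix}(E)\subseteq\mathrm{sym}(\dot h)$. Choose $n\in\kappa\setminus E$, and then $p'\le p$ in $G$ and an ordinal $\beta$ with $p'\Vdash\dot h(\dot a_n)=\check\beta$. Choose $m\in\kappa\setminus(E\cup\{n\})$ that is not a first coordinate of any element of $\mathrm{dom}\,p'$; fewer than $\kappa$ values are forbidden. Let $\pi$ be the transposition of $n$ and $m$. Then $\pi\in\mathrm{fix}(E)$, so $\pi\dot h=\dot h$, and the symmetry lemma gives $\pi p'\Vdash\dot h(\dot a_m)=\check\beta$.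

The conditions $p'$ and $\pi p'$ are compatible: $p'$ has no entries in row $m$, $\pi p'$ has none in row $n$, and they agree on all other rows. So $q=p'\cup\pi p'$ is a condition with $q\le p'\le p$. It forces $\dot h(\dot a_n)=\check\beta=\dot h(\dot a_m)$, that $\dot a_n\neq\dot a_m$, and that $\dot h$ is injective. This is a contradiction. $\square$

So choice fails in $N$. To answer the question it remains to show that VP holds in $N$.

## 3. An isomorphism in $V[G]$ that $N$ does not see

The sensible first attempt is to repeat Lemma A for $N$, using names in HS, and to restrict the lifted map (1) to a structure in $N$. Steps A1, A2 and A4 only talk about definability in $V$ and about the truth lemma, and both are available for $N$. Step A3 is where the attempt stops. The map $\hat\jmath$ was put into $V[G]$ by the remark that it is defined from $j$ and $G$, and $G$ need not be in $N$. For $\mathcal S_\kappa$ it never is: if $G\in N$, then $N$ could define $n\mapsto a_n$ from $G$, and $A$ would be well-orderable in $N$, contrary to Lemma B.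

Nor is it enough to have an embedding in $V[G]$ between structures of $N$. With $\mathcal S_\omega$, consider $\langle\omega,\emptyset,\emptyset,\emptyset\rangle$ and $\langle A,\emptyset,\emptyset,\emptyset\rangle$, both in $N$. In $V[G]$ they are isomorphic via $n\mapsto a_n$. In $N$ there is no isomorphism at all, because one would well-order $A$.

What gets past this point is a choice of name for $\hat\jmath$ and a choice of anchor. Do not name only the part of $\hat\jmath$ that we need, on selected names for elements of $M$, since the selection could destroy the symmetry. Instead use all of it: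
$$J=\{(\mathrm{op}(\sigma,j(\sigma)),1):\sigma\in HS\cap V_\gamma\}.\tag{3}$$
Apply $\pi\in\mathcal G$. The pair $(\sigma,j(\sigma))$ becomes $(\pi\sigma,\pi j(\sigma))$, and for this to be again a pair from the list we need $\pi j(\sigma)=j(\pi\sigma)$. But $j(\pi\sigma)=j(\pi)j(\sigma)$ by elementarity. So it is enough that $j(\pi)=\pi$ for every $\pi\in\mathcal G$, and that we can arrange: put the group $\mathcal G$ into the anchor $V_\theta$. The name $J$ is then fixed by the whole group.

## 4. ZF + VP passes to every symmetric extension

**Theorem 1.** Let $V\models$ ZF + VP, let $\langle P,\mathcal G,\mathcal F\rangle\in V$ be a symmetric system, and let $N$ be a symmetric extension of $V$ by it. Then $N\models$ ZF + VP.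

*Proof.* That $N\models$ ZF is one of the standard facts. Let $A,z_0\in N$, and let $\phi(x,z)$ be a formula such that in $N$ the class $X=\{x:\phi(x,z_0)\}$ is a proper class of $L_A$-structures. Fix $\dot A,\dot z\in HS$ with $\dot A_G=A$ and $\dot z_G=z_0$.

**Step 1: a formula for satisfaction with constants.** We want to express truth in an $L_A$-structure by one formula whose only reference to the constants is a finite sequence of elements of $A$. Let $\Theta(m,f,s,b)$ say: $m=\langle M,U,R,I\rangle$ with $M\ne\emptyset$, $U\subseteq M$, $R\subseteq M\times M$, $I$ a function into $M$; $f\in V_\omega$ is a formula of $\{\mathbf U,\mathbf R\}$; $s$ is a finite sequence from $M$ and $b$ a finite sequence from $\mathrm{dom}\,I$; the free variables of $f$ are among $v_0,\dots,v_{\mathrm{lh}(s)+\mathrm{lh}(b)-1}$; and $\langle M,U,R\rangle\models f[s^\frown(I\circ b)]$. Thus for an $L_A$-structure $\mathcal M$, $\vec x$ in $M$ and $\vec a$ in $A$, $\Theta(\mathcal M,f,\vec x,\vec a)$ says that $\mathcal M\models f(\vec x,\mathbf c_{a_0},\dots,\mathbf c_{a_{k-1}})$.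

**Step 2: the anchor and the reflecting levels.** We fix what $j$ must not move, and levels $V_\gamma$ that compute correctly the notions we shall push through $j$. Work in $V$. Let $\theta$ be a limit ordinal with $P,\mathcal G,\mathcal F,\dot A\in V_\theta$. As in Step A2, $V_\omega\subseteq V_\theta$ and $\check f\in V_\theta$ for all $f\in V_\omega$. By transitivity of $V_\theta$, every $p\in P$, every $\pi\in\mathcal G$ and every $\alpha\in\mathrm{dom}\,\dot A$ is in $V_\theta$. By the reflection theorem there is a definable closed unbounded class $C$ of limit ordinals $\gamma>\theta$ such that the following formulas, with parameters $P,\mathcal G,\mathcal F$, are absolute between $V_\gamma$ and $V$ for arguments in $V_\gamma$: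

* "$\sigma\in HS$";
* "$\pi\in\mathcal G$, $\sigma$ is a name and $\upsilon=\pi\sigma$";
* "$\upsilon=\mathrm{seq}(d)$";
* "$\sigma,\sigma'\in HS$ and $p\Vdash\sigma=\sigma'$";
* "$p\Vdash\Theta(\tau,\nu,s,b)$", with $\tau,\nu,s,b\in HS$;

and such that the true sentences "$\pi\sigma$ exists for every $\pi\in\mathcal G$ and every name $\sigma$" and "$\mathrm{seq}(d)$ exists for every finite sequence $d$ of names" hold in $V_\gamma$. The object that $V_\gamma$ takes for $\pi\sigma$ or $\mathrm{seq}(d)$ is the true one, by absoluteness. So $V_\gamma$ is closed under these operations.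

**Step 3: a condition that sees unboundedly many ranks.** As in Step A1, we want a proper class in $V$ that traces $X$. For $p\in P$ put
$$S_p=\{\rho\in\mathrm{Ord}:\exists\tau\in HS\ \ p\Vdash\phi(\tau,\dot z)\wedge\mathrm{rank}(\tau)=\check\rho\},$$
which is uniformly definable in $V$. Let $S=\{\mathrm{rank}(x):x\in X\}$. By the truth lemma for $N$, $S=\bigcup_{p\in G}S_p$. If $S$ were bounded, $X$ would be included in some $V_\delta^N$ and would be a set of $N$ by Separation; so $S$ is unbounded. In $V$, Replacement applied to $p\mapsto\sup S_p$ on $\{p\in P:S_p\text{ bounded}\}$ gives a common bound for all the bounded $S_p$. If $S_p$ were bounded for all $p\in G$, this would bound $S$. So we can fix $r\in G$ with $S_r$ unbounded.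

**Step 4: VP in $V$.** Now we build the class of anchored structures and obtain $j$. For $\rho\in S_r$ let $\gamma(\rho)$ be the least $\gamma\in C$ with $\gamma>\rho$ such that
$$T_\rho=\{\tau\in HS\cap V_\gamma:r\Vdash\phi(\tau,\dot z)\wedge\mathrm{rank}(\tau)=\check\rho\}$$
is nonempty, and let $T_\rho$ be this set for $\gamma=\gamma(\rho)$. It exists since $\rho\in S_r$ and $C$ is unbounded. Put $B=V_\theta$ and
$$\mathcal M_\rho=\langle V_{\gamma(\rho)},\,T_\rho,\,\in,\,\mathrm{id}_{V_\theta}\rangle,$$
an $L_B$-structure. We took all suitable names at the least suitable level, so no choice was made. The class $\{\mathcal M_\rho:\rho\in S_r\}$ is definable in $V$ from parameters, and it is proper because $\gamma(\rho)>\rho$ and $S_r$ is unbounded. By VP in $V$ there are $\rho,\rho'\in S_r$ with $\mathcal M_\rho\neq\mathcal M_{\rho'}$, hence $\rho\neq\rho'$, and an $L_B$-elementary embedding $j:\mathcal M_\rho\to\mathcal M_{\rho'}$ with $j\in V$. Write $\gamma=\gamma(\rho)$ and $\gamma'=\gamma(\rho')$. Then we have the following.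

1. The map $j:V_\gamma\to V_{\gamma'}$ is $\in$-elementary, and $j(b)=b$ for every $b\in V_\theta$. In particular $j$ fixes $P,\mathcal G,\mathcal F$, every $p\in P$, every $\pi\in\mathcal G$, every natural number, every $\check f$ with $f\in V_\omega$, and every $\alpha\in\mathrm{dom}\,\dot A$.
2. If $\tau\in T_\rho$ then $j(\tau)\in T_{\rho'}$.
3. If $\sigma\in HS\cap V_\gamma$ then $j(\sigma)\in HS\cap V_{\gamma'}$. Moreover $j(\pi\sigma)=\pi j(\sigma)$ for $\pi\in\mathcal G$, and $j(\mathrm{seq}(\langle\sigma_i:i<n\rangle))=\mathrm{seq}(\langle j(\sigma_i):i<n\rangle)$ for $\sigma_i\in HS\cap V_\gamma$.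

Items 1 and 2 are Example 2. For item 3: if $\sigma\in HS\cap V_\gamma$, then $V_\gamma\models$ "$\sigma\in HS$", so $V_{\gamma'}\models$ "$j(\sigma)\in HS$" because $j$ fixes the parameters, so $j(\sigma)\in HS$ by absoluteness. In the same way, if $\upsilon=\pi\sigma$, which is in $V_\gamma$ by Step 2, then $j(\upsilon)=j(\pi)j(\sigma)=\pi j(\sigma)$. Finally $d=\langle\sigma_i:i<n\rangle\in V_\gamma$ since $\gamma$ is a limit; $j(d)$ is a sequence of length $j(n)=n$ with $j(d)(i)=j(d)(j(i))=j(d(i))$; and the formula "$\upsilon=\mathrm{seq}(d)$" is absolute for both levels.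

**Step 5: the lifted map is well defined.** Let $D=\{\sigma_G:\sigma\in HS\cap V_\gamma\}$. It is transitive: if $y\in\sigma_G$ with $\sigma\in HS\cap V_\gamma$, then $y=\upsilon_G$ for some $\upsilon\in\mathrm{dom}\,\sigma\subseteq HS\cap V_\gamma$. Define
$$\hat\jmath(\sigma_G)=j(\sigma)_G\qquad(\sigma\in HS\cap V_\gamma).\tag{4}$$
If $\sigma_G=\sigma'_G$, some $p\in G$ has $p\Vdash\sigma=\sigma'$. Then $V_\gamma\models$ "$p\Vdash\sigma=\sigma'$", so $V_{\gamma'}\models$ "$p\Vdash j(\sigma)=j(\sigma')$" as $j(p)=p$. This is true in $V$, and $p\in G$, so $j(\sigma)_G=j(\sigma')_G$.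

**Step 6: the lifted map is in $N$.** This is the step that failed in Section 3, and here the anchor is used in full. Let $J\in V$ be the name (3). Since $1\in G$, $J_G=\{(\sigma_G,j(\sigma)_G):\sigma\in HS\cap V_\gamma\}=\hat\jmath$. By item 3 and the closure of HS under $\mathrm{op}$, $\mathrm{dom}\,J\subseteq HS$. For $\pi\in\mathcal G$,
$$\pi J=\{(\mathrm{op}(\pi\sigma,\pi j(\sigma)),1):\sigma\in HS\cap V_\gamma\}=\{(\mathrm{op}(\pi\sigma,j(\pi\sigma)),1):\sigma\in HS\cap V_\gamma\}=J.$$
The second equality is item 3. The third holds because $\sigma\mapsto\pi\sigma$ is a permutation of $HS\cap V_\gamma$: both HS and $V_\gamma$ are closed under $\pi$ and under $\pi^{-1}$ on names, by (2) and by Step 2. So $\mathrm{sym}(J)=\mathcal G$. This is in $\mathcal F$, since $\mathcal F$ is nonempty and closed under supergroups. Hence $J\in HS$ and $\hat\jmath\in N$.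

**Step 7: two members of $X$.** Pick $\tau\in T_\rho$ and let $\tau'=j(\tau)\in T_{\rho'}$, $\mathcal M=\tau_G$, $\mathcal M'=\tau'_G$. Since $r\in G$, both are in $X$, so they are $L_A$-structures, and $\mathrm{rank}(\mathcal M)=\rho\neq\rho'=\mathrm{rank}(\mathcal M')$. Hence $\mathcal M\neq\mathcal M'$. Let $M,M'$ be their universes. As $\mathcal M\in D$ and $D$ is transitive, $M\subseteq D$. So $\hat\jmath\restriction M$ is defined, and it is in $N$.

**Step 8: elementarity.** We show that $\hat\jmath\restriction M$ is an $L_A$-elementary embedding of $\mathcal M$ into $\mathcal M'$. First, $V_\omega^N=V_\omega^V$, because by induction on $n<\omega$ the finite sets $V_n^N$ and $V_n^V$ agree: every subset of a set that is finite in $V$ is in $V$. So every $L_A$-formula with assigned values in $M$ has the form $f(x_0,\dots,x_{n-1},\mathbf c_{a_0},\dots,\mathbf c_{a_{k-1}})$ with $f\in V_\omega^V$ a formula of $\{\mathbf U,\mathbf R\}$, $x_i\in M$ and $a_i\in A$. Choose $\sigma_i\in HS\cap V_\gamma$ with $(\sigma_i)_G=x_i$, and $\alpha_i\in\mathrm{dom}\,\dot A$ with $(\alpha_i)_G=a_i$. These are finitely many choices. Note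 that $\alpha_i\in HS\cap V_\theta$.

Suppose $\mathcal M\models f(\vec x,\vec{\mathbf c}_a)$. Then $N\models\Theta(\mathcal M,f,\vec x,\vec a)$, so some $p\in G$ has
$$p\Vdash\Theta(\tau,\check f,\mathrm{seq}(\vec\sigma),\mathrm{seq}(\vec\alpha)).\tag{5}$$
By absoluteness (5) holds in $V_\gamma$. Apply $j$: it fixes $p$ and $\check f$, it sends $\tau$ to $\tau'$, and by items 1 and 3 it sends $\mathrm{seq}(\vec\sigma)$ to $\mathrm{seq}(j(\vec\sigma))$ and fixes $\mathrm{seq}(\vec\alpha)$. So $V_{\gamma'}\models$ "$p\Vdash\Theta(\tau',\check f,\mathrm{seq}(j(\vec\sigma)),\mathrm{seq}(\vec\alpha))$". By absoluteness this is true in $V$, whence $N\models\Theta(\mathcal M',f,\hat\jmath(\vec x),\vec a)$. That is, $\hat\jmath(x_i)\in M'$ for all $i$, and $\mathcal M'\models f(\hat\jmath(\vec x),\vec{\mathbf c}_a)$. Taking $f$ to be $v_0=v_0$ we get $\hat\jmath[M]\subseteq M'$. Applying the implication to $\neg f$ we get its converse. So $\hat\jmath\restriction M$ is $L_A$-elementary.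

Thus in $N$ there are distinct $\mathcal M,\mathcal M'\in X$ with $\mathcal M\precsim_{L_A}\mathcal M'$. As $\phi$, $z_0$ and $A$ were arbitrary, $N\models$ VP. $\blacksquare$

## 5. AC is independent from ZF + VP, even with fragments of dependent choice

**$\mathrm{DC}_\lambda$.** For an ordinal $\lambda$, $\mathrm{DC}_\lambda$ says: if $S$ is a nonempty set and $R$ is a relation such that for every $s\in S^{<\lambda}$ (a function from some $\alpha<\lambda$ into $S$) there is $y\in S$ with $s\,R\,y$, then there is $g:\lambda\to S$ with $(g\restriction\alpha)\,R\,g(\alpha)$ for all $\alpha<\lambda$.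

For example, $\mathrm{DC}_\omega$ gives the usual principle DC. If $Q$ is a relation on a nonempty set $S$ such that every $x\in S$ has some $y\in S$ with $x\,Q\,y$, let $s\,R\,y$ hold if $s=\emptyset$, or if $s$ has a last entry $x$ and $x\,Q\,y$. The $g$ obtained satisfies $g(n)\,Q\,g(n+1)$ for all $n$.

**Theorem 2.** Let $V\models$ ZFC + VP and let $\kappa$ be an infinite regular cardinal of $V$. Then some symmetric extension of $V$ satisfies ZF + VP + ($\mathrm{DC}_\lambda$ for all $\lambda<\kappa$) + "some set of subsets of $\kappa$ is not well-orderable". In particular (take $\kappa=\omega$), Con(ZFC+VP) implies Con(ZF+VP+$\neg$AC). Taking $\kappa=\omega_1$, it implies Con(ZF+VP+DC+$\neg$AC).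

*Proof.* Let $N$ be a symmetric extension of $V$ by $\mathcal S_\kappa$. By Theorem 1, $N\models$ ZF + VP. By Lemma B, $A\subseteq\mathcal P(\kappa)$ is not well-orderable in $N$. It remains to prove $\mathrm{DC}_\lambda$ in $N$ for $\lambda<\kappa$.

**Step 1: $P$ adds no short sequences of elements of $V$.** Since $\kappa$ is regular, the union of a decreasing sequence of fewer than $\kappa$ conditions has size $<\kappa$ and is a condition; so $P$ is $<\!\kappa$-closed. Let $\lambda<\kappa$ and let $q$ force that $\dot f$ is a function from $\check\lambda$ into $V$ (ordinary forcing). Using AC in $V$, build below $q$ a decreasing sequence $\langle q_i:i<\lambda\rangle$, with $q_i$ below all earlier terms and deciding $\dot f(i)$ to be some $b_i\in V$. A lower bound of the sequence forces $\dot f=\check b$ with $b=\langle b_i:i<\lambda\rangle\in V$. So densely many conditions below $q$ force $\dot f\in V$, and every function from $\lambda$ into $V$ that is in $V[G]$ is in $V$.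

**Step 2: every $g:\lambda\to N$ in $V[G]$ with $\lambda<\kappa$ is in $N$.** Work in $V[G]$, where AC holds and $V$ is allowed as a predicate. By Replacement there is a $\delta$ such that each $g(i)$ has a name in $HS\cap V_\delta^V$. Choose $\tau_i\in HS\cap V_\delta^V$ with $(\tau_i)_G=g(i)$ for $i<\lambda$. By Step 1, $\langle\tau_i:i<\lambda\rangle\in V$. In $V$ choose sets $E_i$ of size $<\kappa$ such that $\mathrm{fix}(E_i)$ fixes $\tau_i$. By regularity $E=\bigcup_iE_i$ has size $<\kappa$. The group $\mathrm{fix}(E)$ fixes $\{(\mathrm{op}(\check\imath,\tau_i),1):i<\lambda\}$, whose domain is included in HS. So this is an HS-name, it names $g$, and $g\in N$.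

**Step 3: $\mathrm{DC}_\lambda$ in $N$.** Let $S,R\in N$, with $S\ne\emptyset$, be such that in $N$ every $s\in S^{<\lambda}$ has some $y\in S$ with $s\,R\,y$. In $V[G]$ fix a well-ordering of $S$ and define $g$ by recursion: $g(\alpha)$ is the least $y\in S$ with $(g\restriction\alpha)\,R\,y$. At each $\alpha<\lambda$ the function $g\restriction\alpha$ is in $N$ by Step 2, so the hypothesis applies and the recursion continues. The resulting $g:\lambda\to S$ is in $N$, again by Step 2.

For the consistency statements: if ZFC + VP is consistent, it has a countable model $V$ by Löwenheim–Skolem, and generics over $V$ exist. With $\kappa=\omega$ we get a model of ZF + VP + $\neg$AC. With $\kappa=\omega_1$, $\mathrm{DC}_\omega$ holds in $N$, so we get a model of ZF + VP + DC + $\neg$AC. $\blacksquare$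

This settles the question. If ZFC + VP is consistent, then ZF + VP does not prove AC, by Theorem 2. It does not refute AC either, because ZFC + VP is consistent by hypothesis. So AC is independent from ZF + VP. The same holds with DC added to ZF + VP, and with $\mathrm{DC}_{\aleph_n}$ added for any fixed $n$. For the latter take $\kappa=\aleph_{n+1}^V$. By Step 1, a surjection in $V[G]$ from an ordinal $\lambda<\kappa$ onto an ordinal is already in $V$, so $V$, $N$ and $V[G]$ have the same cardinals up to and including $\kappa$. Hence $\aleph_n^N=\aleph_n^V<\kappa$, and $N\models\mathrm{DC}_{\aleph_n}$.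

## 6. From $V[G]$ back to $V$

Theorem 1 moves VP upward from $V$. When the ground model satisfies choice, it also comes down.

**Theorem 3.** Let $V\models$ ZFC and let $G$ be generic over $V$ for a set forcing $P$. Then $V\models$ VP iff $V[G]\models$ VP. If moreover $N$ is a symmetric extension with $V\subseteq N\subseteq V[G]$ and $V[G]$ is a set-generic extension of $N$, then $V\models\mathrm{VP}\iff N\models\mathrm{VP}\iff V[G]\models\mathrm{VP}$.

*Proof.* If $V\models$ VP, then $V[G]\models$ VP by Theorem 1 with $\mathcal G=\{\mathrm{id}\}$. Now assume $V[G]\models$ VP; we show $V\models$ VP. By Laver's theorem (R. Laver, *Certain very large cardinals are not created in small forcing extensions*, Ann. Pure Appl. Logic 149 (2007); also due to Woodin), $V$ is definable in $V[G]$ from a parameter. Let $X$ be a class definable in $V$ with parameters that is, in $V$, a proper class of $L_A$-structures.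

**Step 1: an embedding in $V[G]$.** We apply VP in $V[G]$ to levels of $V$, anchored above the size of the forcing. Let $\mu=\max(|P|^V,\omega)$, and let $\theta$ be a limit ordinal with $A,\mu\in V^V_\theta$. So $\theta>\mu\ge\omega$ and $V_\omega\in V^V_\theta$. For $\rho>\theta$ such that $T_\rho=\{\mathcal M\in X:\mathrm{rank}(\mathcal M)=\rho\}$ is nonempty, put $\gamma(\rho)=\rho+\omega\cdot2$ and
$$\mathcal N_\rho=\langle V^V_{\gamma(\rho)},\,T_\rho,\,\in,\,\mathrm{id}_{V^V_\theta}\rangle.$$
Since $V$ is definable in $V[G]$, these structures form a class definable in $V[G]$. It is proper because $X$ is proper in $V$, so that such $\rho$ are unbounded. VP in $V[G]$ gives $\rho\neq\rho'$ and, in $V[G]$, an elementary $j:\mathcal N_\rho\to\mathcal N_{\rho'}$ that is the identity on $V^V_\theta$. Fix $\mathcal M\in T_\rho$ with universe $M$. Then $j(\mathcal M)\in T_{\rho'}\subseteq X$, and $j(\mathcal M)\neq\mathcal M$ because the ranks differ.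

**Step 2: $h=j\restriction M$ is elementary.** We check that the levels compute satisfaction correctly. Write $\Theta(\mathcal M,f,s,b)$ of Section 4 in the form: there are $W$ and $Z$ such that $W$ is the set of finite sequences from $M$, $Z$ is the set of pairs $(g,t)$, with $g\in V_\omega$ a formula and $t\in W$ long enough, that is determined by Tarski's clauses, and $(f,s^\frown(I\circ b))\in Z$. To say that $W$ is right, say that all its elements are finite sequences from $M$, that $\emptyset\in W$, and that $t\in W$, $x\in M$ imply $t^\frown\langle x\rangle\in W$. All these clauses quantify only over elements of $V_\omega$, $M$, $W$ and the components of $\mathcal M$. Elements of $M$ have rank below $\rho$ and $\rho>\omega$, so the true $W$ and $Z$ are in $V^V_{\rho+\omega}\subseteq V^V_{\gamma(\rho)}$; and any $W,Z$ that $V^V_{\gamma(\rho)}$ accepts are the true ones. So $V^V_{\gamma(\rho)}$ computes $\Theta(\mathcal M,\cdot,\cdot,\cdot)$ correctly, and likewise $V^V_{\gamma(\rho')}$ for $j(\mathcal M)$. The map $j$ fixes every $f\in V_\omega$ and every finite sequence $b$ from $A$, and it sends a finite sequence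 $s$ from $M$ to $h\circ s$. Hence $\Theta(\mathcal M,f,s,b)$ holds iff $\Theta(j(\mathcal M),f,h\circ s,b)$ holds. So $h$ is an $L_A$-elementary embedding of $\mathcal M$ into $j(\mathcal M)$. It is in $V[G]$, and it remains to see that $h\in V$.

**Step 3: small pieces of $h$ are in $V$.** Let $x\in V$, $x\subseteq M$, $|x|^V\le\mu$. We claim $h\restriction x\in V$. This is trivial for $x=\emptyset$. Otherwise take a surjection $e:\mu\to x$ in $V$. Since $\mu<\theta<\rho$ and the elements of $x$ have rank below $\rho$, $e\in V^V_{\rho+\omega}\subseteq V^V_{\gamma(\rho)}$. Since $j$ fixes $\mu$ and every $i<\mu$, $j(e)$ is a function with domain $\mu$ and $j(e)(i)=j(e(i))=h(e(i))$. Therefore $h\restriction x=\{(e(i),j(e)(i)):i<\mu\}$. Both $e$ and $j(e)$ are in $V$, so $h\restriction x\in V$.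

**Step 4: $h\in V$.** We turn a failure into one small piece of $h$ that is not in $V$. Suppose $h\notin V$, and let $\dot h$ be a name for $h$. We use ordinary forcing with a predicate $\check V$ for the ground model, where $q\Vdash\sigma\in\check V$ iff the conditions that force $\sigma=\check b$ for some $b\in V$ are dense below $q$. By Step 3 some $p\in G$ forces: $\dot h$ is a function from $\check M$ into $\check V$, $\dot h\notin\check V$, and $\dot h\restriction x\in\check V$ for all $x\in\check V$ with $x\subseteq\check M$ and $|x|^{\check V}\le\check\mu$.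

For each $q\le p$ there is $a_q\in M$ such that $q$ does not decide $\dot h(\check a_q)$, that is, no $b\in V$ has $q\Vdash\dot h(\check a_q)=\check b$. Otherwise $\{(a,b):a\in M,\ q\Vdash\dot h(\check a)=\check b\}$ would be a function $h_0$ on $M$ in $V$, and $q\Vdash\dot h=\check h_0\in\check V$, contradicting $q\le p$. Using AC in $V$, fix such $a_q$ for all $q\le p$ and let $x=\{a_q:q\le p\}$. Then $x\in V$, $x\subseteq M$ and $|x|\le|P|\le\mu$. So $p\Vdash\dot h\restriction\check x\in\check V$, and there are $q\le p$ and $g\in V$ with $q\Vdash\dot h\restriction\check x=\check g$. But $a_q\in x$, so $q$ decides $\dot h(\check a_q)$ to be $g(a_q)$. This is a contradiction.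

So $h\in V$, and in $V$ there are distinct $\mathcal M,j(\mathcal M)\in X$ with $\mathcal M\precsim_{L_A}j(\mathcal M)$. As $X$ and $A$ were arbitrary, $V\models$ VP.

**Step 5: the symmetric model in between.** Let $N$ be as in the last statement. If $V\models$ VP, then $N\models$ VP by Theorem 1. If $N\models$ VP, then $V[G]\models$ VP by Theorem 1 applied to the ground model $N\models$ ZF and the trivial group, since $V[G]$ is a set-generic extension of $N$. Here it matters that Theorem 1 assumes no choice in the ground model. If $V[G]\models$ VP, then $V\models$ VP by Steps 1 to 4. $\blacksquare$
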